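\title{Word Lengths of One-Clock Alternating Timed Automata Are Semilinear}

\begin{abstract}
We show that for every alternating timed automaton with one clock the set of lengths of the accepted finite timed words is semilinear, and that every semilinear subset of $\mathbb{N}$ arises in this way. The same holds for the total weight of the accepted words under any assignment of natural numbers to the letters, and a semilinear representation is computable when all weights are positive. The proof studies the set $S_m$ of configurations from which some word of length $m$ is accepted. Up to a distortion of time these sets are downward-closed languages over a finite alphabet, such languages are well-quasi-ordered by inclusion, and a single inclusion $S_i\subseteq S_{i+p}$ propagates to all later indices. Two examples mark the limits of the result: with one clock the Parikh image need not be semilinear, and with two clocks the set of lengths need not be semilinear.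
\end{abstract}

\section{Introduction}\label{sec:intro}

An alternating timed automaton reads letters that arrive at real-valued times. It may split into several copies, all of which must accept, and every copy carries its own value of the clock. With a single clock each copy measures the time elapsed since one moment in the past, but the number of copies, and with it the number of remembered moments, is unbounded. We ask how much of this memory is visible in the crudest statistic of the accepted words, their length.

\subsection{The automata}\label{sec:model}

Throughout, $\mathbb{N}=\{0,1,2,\dots\}$. We use alternating timed automata in the sense of Alur--Dill and Lasota--Walukiewicz, in the following form. A \emph{one-clock alternating timed automaton} (one-clock ATA) over a finite alphabet $\Sigma$ is a tuple $\mathcal{A}=(Q,\Sigma,q_0,F,c_{\max},\delta)$. Here $Q$ is a finite set of \emph{locations}, $q_0\in Q$ is the initial location, $F\subseteq Q$ is the set of accepting locations, and $c_{\max}\in\mathbb{N}$. There is one real-valued clock $x$, which the automaton observes only through the partition $\mathcal{I}$ of $\mathbb{R}_{\ge0}$ into the intervals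
\[
\{0\},\ (0,1),\ \{1\},\ (1,2),\ \dots,\ \{c_{\max}\},\ (c_{\max},\infty).
\]
For $v\ge0$ let $I_v\in\mathcal{I}$ be the interval that contains $v$. An \emph{atom} is an expression $q'$ (go to $q'$ and keep the clock value) or $x{:=}0.q'$ (reset the clock and go to $q'$), with $q'\in Q$. The transition function $\delta$ assigns to every $(q,a,I)\in Q\times\Sigma\times\mathcal{I}$ a positive Boolean formula $\delta(q,a,I)$, built from atoms with $\wedge$, $\vee$ and the constants $\mathit{true}$ and $\mathit{false}$. A set $Y$ of atoms \emph{satisfies} a formula if the formula evaluates to true when the atoms in $Y$ are true and all others are false. The empty set satisfies $\mathit{true}$, no set satisfies $\mathit{false}$, and since the formulas are positive, every superset of a satisfying set is satisfying.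

A \emph{timed word} is a sequence $w=(a_1,t_1)\cdots(a_n,t_n)$ with $n\ge0$, $a_i\in\Sigma$ and real timestamps $0\le t_1\le\dots\le t_n$. Its length is $|w|=n$. A \emph{configuration} is a finite set of pairs $(q,v)\in Q\times\mathbb{R}_{\ge0}$, which we call \emph{copies}. Configurations change in two ways. A delay $d\ge0$ turns $C$ into $C+d=\{(q,v+d):(q,v)\in C\}$. On a letter $a$, every copy $(q,v)\in C$ chooses a set $Y$ of atoms that satisfies $\delta(q,a,I_v)$ and \emph{produces} the copies $(q',v)$ for the atoms $q'\in Y$ and $(q',0)$ for the atoms $x{:=}0.q'\in Y$. If $C'$ is the set of all copies produced, we write $C\xrightarrow{a}C'$. A copy that chooses $Y=\emptyset$ disappears and imposes no further condition, and a copy whose formula is $\mathit{false}$ blocks the step.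

A \emph{run} on $w$ from a configuration $C$ is a sequence $C=C^0,C^1,\dots,C^n$ with $C^{i-1}+(t_i-t_{i-1})\xrightarrow{a_i}C^i$ for $1\le i\le n$, where $t_0=0$. It is \emph{accepting} if every copy $(q,v)\in C^n$ has $q\in F$; in particular it is accepting if $C^n=\emptyset$. The language $L(\mathcal{A})$ is the set of timed words that have an accepting run from the initial configuration $C_0=\{(q_0,0)\}$.

\subsection{The question and the results}

A set $M\subseteq\mathbb{N}$ is \emph{semilinear} if it is a finite union of sets $\{m_0+kp:k\in\mathbb{N}\}$ with $m_0,p\in\mathbb{N}$. A finite list of such pairs $(m_0,p)$ is a \emph{semilinear representation} of $M$. Semilinear subsets of $\mathbb{N}$ are exactly the sets whose membership is periodic from some point on (Lemma~\ref{lem:onesided} and Section~\ref{sec:converse} give the two directions), so they are the sets that can be described by counting up to a threshold and modulo a fixed number.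

For one-register alternating finite-memory automata over an infinite alphabet, the set of lengths of every accepted language is known to be semilinear. The corresponding problem for timed automata comes from Danieli~\cite{Danieli}: \emph{is $\{|w|:w\in L(\mathcal{A})\}$ semilinear for every one-clock ATA $\mathcal{A}$?}

If $\delta$ ignores the clock, the answer is yes by the pigeonhole principle (Section~\ref{sec:backward}). With the clock there is a reason to suspect the opposite. On every letter the automaton can leave behind a copy that demands another letter exactly one time unit later. In this way it can force each unit of time to repeat the pattern of the previous unit and to add at least one new letter, so that $n$ units contain at least $1+2+\dots+n$ such letters. If ``at least one'' could be sharpened to ``exactly one'', the lengths would grow quadratically. One clock cannot do this.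

\begin{theorem}[lengths]\label{thm:A}
For every one-clock ATA $\mathcal{A}$ the set $\{|w|:w\in L(\mathcal{A})\}$ is semilinear. Conversely, every semilinear set $M\subseteq\mathbb{N}$ is of this form.
\end{theorem}

A function $\omega:\Sigma\to\mathbb{N}$ gives every timed word the weight $\omega((a_1,t_1)\cdots(a_n,t_n))=\sum_i\omega(a_i)$. The length is the case $\omega\equiv1$, and the number of occurrences of one fixed letter is a case with weights $0$ and $1$.

\begin{theorem}[weights]\label{thm:B}
For every one-clock ATA $\mathcal{A}$ and every $\omega:\Sigma\to\mathbb{N}$, where the weight $0$ is allowed, the set $\{\omega(w):w\in L(\mathcal{A})\}$ is semilinear.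
\end{theorem}

\begin{theorem}[computability]\label{thm:C}
If $\omega(a)\ge1$ for all $a\in\Sigma$, in particular for lengths, then a semilinear representation of $\{\omega(w):w\in L(\mathcal{A})\}$ is computable from $\mathcal{A}$ and $\omega$.
\end{theorem}

The suspicion described above is correct for finer statistics and for more clocks. For $\Sigma=\{a,b\}$ the \emph{Parikh image} of a language $L$ is the set of pairs $(\#_a(w),\#_b(w))$, $w\in L$, where $\#_\sigma$ counts the occurrences of $\sigma$. A subset of $\mathbb{N}^2$ is \emph{linear} if it has the form $\{z_0+k_1z_1+\dots+k_lz_l:k_1,\dots,k_l\in\mathbb{N}\}$ with $z_0,\dots,z_l\in\mathbb{N}^2$, and \emph{semilinear} if it is a finite union of linear sets. Two-clock ATAs are defined in Section~\ref{sec:twoclocks}.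

\begin{theorem}[limits]\label{thm:D}
\begin{enumerate}
\item[(1)] There is a one-clock ATA over $\{a,b\}$ whose Parikh image is $\{(n,m):n\ge1,\ m\ge n(n+1)/2\}$, which is not semilinear. So Theorem~\ref{thm:B} fails for weights in $\mathbb{N}^2$.
\item[(2)] There is a two-clock ATA whose set of lengths is $\{n(n+3)/2:n\ge1\}$, which is not semilinear. So Theorem~\ref{thm:A} fails for two clocks.
\end{enumerate}
\end{theorem}

Section~\ref{sec:backward} reduces Theorem~\ref{thm:A} to a single inclusion between two sets of configurations. Section~\ref{sec:regions} encodes these sets as languages over a finite alphabet, and Section~\ref{sec:wqo} shows that the inclusion must occur; the only published result used in this is Higman's lemma~\cite{Higman}. Sections~\ref{sec:AB}, \ref{sec:C} and~\ref{sec:D} prove Theorems~\ref{thm:A} and~\ref{thm:B}, Theorem~\ref{thm:C}, and Theorem~\ref{thm:D}.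

\section{Backward sets and one inclusion}\label{sec:backward}

Fix a one-clock ATA $\mathcal{A}$. The copies in a configuration do not interact, so acceptance can be defined for one copy at a time. For inductions it is convenient to start at an arbitrary time. For $s\ge0$, a \emph{word from time $s$} is a timed word all of whose timestamps are at least $s$, and a run on it \emph{at time $s$} is defined as before with $t_0=s$. Define $\mathrm{Acc}_s(w)\subseteq Q\times\mathbb{R}_{\ge0}$ by recursion on $|w|$. Put $\mathrm{Acc}_s(\varepsilon)=F\times\mathbb{R}_{\ge0}$. For $w=(a,t)w'$ and $v'=v+t-s$, put $(q,v)\in\mathrm{Acc}_s(w)$ if and only if some set $Y$ of atoms satisfies $\delta(q,a,I_{v'})$ and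
\[
(q',v')\in\mathrm{Acc}_t(w')\ \text{ for all } q'\in Y,\qquad (q',0)\in\mathrm{Acc}_t(w')\ \text{ for all } x{:=}0.q'\in Y .
\]
Since the formulas are positive, it suffices to test the largest candidate for $Y$. Thus $(q,v)\in\mathrm{Acc}_s(w)$ if and only if $\delta(q,a,I_{v'})$ evaluates to true when each atom is read as the statement that the copy it produces lies in $\mathrm{Acc}_t(w')$. We call this the \emph{evaluation form} of the definition. Only differences of times enter, so $\mathrm{Acc}_s(w)=\mathrm{Acc}_0(w-s)$, where $w-s$ is $w$ with $s$ subtracted from every timestamp. We write $\mathrm{Acc}=\mathrm{Acc}_0$.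

\begin{lemma}\label{lem:independent}
Let $w$ be a word from time $s$ and $C$ a configuration. There is an accepting run on $w$ from $C$ at time $s$ if and only if $C\subseteq\mathrm{Acc}_s(w)$.
\end{lemma}

\begin{proof}
Induction on $|w|$. For $w=\varepsilon$ both sides say that all locations in $C$ are accepting. Let $w=(a,t)w'$. An accepting run exists if and only if one can choose a satisfying set $Y$ for each copy of $C+(t-s)$ such that the set $C^1$ of produced copies has an accepting run on $w'$ at time $t$. By induction the latter means that every produced copy lies in $\mathrm{Acc}_t(w')$. This is a separate condition on the choice of each copy, and for the copy that comes from $(q,v)\in C$ it can be met if and only if $(q,v)\in\mathrm{Acc}_s(w)$.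
\end{proof}

Let $M=\{|w|:w\in L(\mathcal{A})\}$. Instead of following runs forward from $C_0$, we record for each $m$ all configurations from which $m$ more letters can lead to acceptance:
\[
S_m=\{C:\ C\subseteq\mathrm{Acc}(w)\text{ for some timed word } w \text{ with }|w|=m\}.
\]
For a set $S$ of configurations let $\mathrm{Pre}(S)$ be the set of configurations $C$ such that $C+d\xrightarrow{a}C'$ for some $d\ge0$, $a\in\Sigma$ and $C'\in S$. The operator $\mathrm{Pre}$ is monotone: $S\subseteq S'$ implies $\mathrm{Pre}(S)\subseteq\mathrm{Pre}(S')$.

\begin{lemma}\label{lem:pre}
For all $m\in\mathbb{N}$ we have $m\in M$ if and only if $C_0\in S_m$, and $S_{m+1}=\mathrm{Pre}(S_m)$.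
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:independent}, $S_m$ is the set of configurations from which some timed word of length $m$ has an accepting run. This gives the first claim. A run on $(a,d)w'$ from $C$ consists of a step $C+d\xrightarrow{a}C'$ and a run on $w'$ from $C'$ at time $d$, which is the same as a run on $w'-d$ from $C'$ at time $0$. As $w'$ ranges over the words from time $d$ of length $m$, the word $w'-d$ ranges over all timed words of length $m$. This gives the second claim.
\end{proof}

Periodicity in one direction is enough for semilinearity.

\begin{lemma}\label{lem:onesided}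
Let $M'\subseteq\mathbb{N}$, $i\ge0$ and $p\ge1$ satisfy
\begin{equation}\label{eq:period}
m\in M',\ m\ge i\quad\Longrightarrow\quad m+p\in M'.
\end{equation}
For each residue $r$ modulo $p$ such that $M'$ contains some $m\ge i$ with $m\equiv r\pmod p$, let $m_r$ be the least such $m$. Then $M'=(M'\cap[0,i))\cup\bigcup_r\{m_r+kp:k\in\mathbb{N}\}$, and $M'$ is semilinear.
\end{lemma}

\begin{proof}
Iterating \eqref{eq:period} gives $m_r+kp\in M'$ for all $k$. Conversely, an element $m\ge i$ of $M'$ with residue $r$ satisfies $m\ge m_r$ and $m\equiv m_r\pmod p$. The finitely many elements below $i$ are progressions with difference $0$.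
\end{proof}

\begin{proposition}\label{prop:reduction}
If $S_i\subseteq S_{i+p}$ for some $i\ge0$ and $p\ge1$, then $M$ is semilinear.
\end{proposition}

\begin{proof}
Applying the monotone operator $\mathrm{Pre}$ repeatedly gives $S_m\subseteq S_{m+p}$ for all $m\ge i$. By Lemma~\ref{lem:pre}, $M$ satisfies \eqref{eq:period}, and Lemma~\ref{lem:onesided} applies.
\end{proof}

Suppose that $\delta(q,a,I)$ does not depend on $I$. Then induction on $|w|$ shows that $\mathrm{Acc}(w)$ has the form $Q_w\times\mathbb{R}_{\ge0}$, so membership of $C$ in $S_m$ depends only on the set of locations that occur in $C$. There are finitely many possible sets $S_m$, two of them are equal, and Proposition~\ref{prop:reduction} applies. With the clock, one location is enough to defeat this pigeonhole argument.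

\begin{example}\label{ex:one}
Let $\Sigma=\{a\}$, $Q=\{q\}$, $q_0=q$, $F=\emptyset$, $c_{\max}=1$, and
\[
\delta(q,a,\{0\})=\delta(q,a,(0,1))=q,\qquad \delta(q,a,\{1\})=\mathit{true},\qquad\delta(q,a,(1,\infty))=\mathit{false}.
\]
A copy waits while its clock is below $1$. It disappears if the first letter that it sees with clock value at least $1$ comes at clock value exactly $1$, and it rejects if that letter comes later or does not come at all. Hence $(q,v)\in\mathrm{Acc}(w)$ if and only if $1-v$ is a timestamp of $w$. Different copies need different timestamps, and a word can be padded by repeating a timestamp, so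
\[
S_m=\{C:\ |C|\le m\text{ and } v\le1\text{ for all }(q,v)\in C\}.
\]
The sets $S_0\subsetneq S_1\subsetneq S_2\subsetneq\cdots$ are pairwise distinct, so no equality $S_i=S_{i+p}$ holds. The inclusion $S_0\subseteq S_1$ does hold, and it gives \eqref{eq:period} with $i=0$ and $p=1$, in agreement with $M=\{1,2,3,\dots\}$. The converse implication fails for this $i$, since $0\notin M$ and $1\in M$. If we add locations $q_{\mathrm{ev}},q_{\mathrm{od}}$ with $F=\{q_{\mathrm{ev}}\}$, $\delta(q_{\mathrm{ev}},a,I)=q_{\mathrm{od}}$ and $\delta(q_{\mathrm{od}},a,I)=q_{\mathrm{ev}}$, then $S_m$ consists of the configurations whose $q$-copies satisfy the condition above and which contain no $q_{\mathrm{od}}$-copy if $m$ is even and no $q_{\mathrm{ev}}$-copy if $m$ is odd. Now $S_m\not\subseteq S_{m+1}$ but $S_m\subsetneq S_{m+2}$.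
\end{example}

The example shows two features that hold in general. The set $S_m$ does not see the exact clock values, and it is closed under removing copies. The next section turns these features into a statement about words over a finite alphabet, for which an inclusion $S_i\subseteq S_{i+p}$ can be forced.

\section{Time warps and region words}\label{sec:regions}

We want to know which changes of a configuration $D\subseteq\mathrm{Acc}(w)$ can be compensated by moving the timestamps of $w$ without changing its letters. First, values above $c_{\max}$ may be changed at no cost.

\begin{lemma}\label{lem:large}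
If $v,v'>c_{\max}$, then $(q,v)\in\mathrm{Acc}_s(w)$ if and only if $(q,v')\in\mathrm{Acc}_s(w)$.
\end{lemma}

\begin{proof}
Induction on $|w|$. For $w=\varepsilon$ only the location matters. For $w=(a,t)w'$, both values lie in $(c_{\max},\infty)$ after the delay, so the same formula is evaluated. Atoms with a reset produce the same copy in both cases, and atoms without a reset produce copies with the same location and values above $c_{\max}$, to which the induction hypothesis applies.
\end{proof}

For the fractional parts, think of a copy with clock value $v$ at time $s$ as \emph{born} at time $\beta=s-v$, which may be negative. When it reads a letter at time $t$, the automaton learns only how $t$ compares with $\beta+n$ for integers $n$. These comparisons survive every distortion of the time line that preserves the order and commutes with the shift by~$1$. Call $\theta:\mathbb{R}\to\mathbb{R}$ a \emph{warp} if it is an increasing bijection with $\theta(t+1)=\theta(t)+1$ for all $t$ and $\theta(0)=0$. For a timed word $w$ let $\theta(w)$ be $w$ with every timestamp $t$ replaced by $\theta(t)$. Because $\theta$ is increasing and $\theta(0)=0$, this is again a timed word. It has the same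 letters as $w$, and it is a word from time $\theta(s)$ if $w$ is a word from time $s$.

\begin{lemma}\label{lem:warp}
Let $\theta$ be a warp, $w$ a word from time $s\ge0$, and $\beta\le s$. If $(q,s-\beta)\in\mathrm{Acc}_s(w)$, then $(q,\theta(s)-\theta(\beta))\in\mathrm{Acc}_{\theta(s)}(\theta(w))$.
\end{lemma}

\begin{proof}
Induction on $|w|$. For $w=\varepsilon$ only the location matters. Let $w=(a,t)w'$. When $a$ is read, the clock value is $t-\beta$ on $w$ and $\theta(t)-\theta(\beta)$ on $\theta(w)$. For every integer $n$ we have $\theta(\beta+n)=\theta(\beta)+n$, and therefore
\[
t-\beta<n\iff t<\beta+n\iff\theta(t)<\theta(\beta)+n\iff\theta(t)-\theta(\beta)<n .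
\]
The same chain holds with $=$ in place of $<$, since $\theta$ is injective. An interval of $\mathcal{I}$ is determined by these comparisons with $n=0,\dots,c_{\max}$, so both values lie in the same interval, and the set $Y$ that witnesses $(q,s-\beta)\in\mathrm{Acc}_s(w)$ satisfies the formula on $\theta(w)$ as well. An atom $q'\in Y$ produces $(q',t-\beta)\in\mathrm{Acc}_t(w')$, and the induction hypothesis with birth time $\beta$ gives $(q',\theta(t)-\theta(\beta))\in\mathrm{Acc}_{\theta(t)}(\theta(w'))$. An atom $x{:=}0.q'\in Y$ produces $(q',t-t)\in\mathrm{Acc}_t(w')$, and the induction hypothesis with birth time $t$ gives $(q',0)\in\mathrm{Acc}_{\theta(t)}(\theta(w'))$.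
\end{proof}

One warp must serve all copies of a configuration at once, and it preserves the order of their fractional parts. This order cannot be forgotten. Suppose that location $q$ demands a letter $a$ at clock value $1$ and no $b$ before it, while location $q'$ demands a letter $b$ at clock value $1$ and nothing else. For $v,v'\in(0,1)$, some word is accepted from $\{(q,v),(q',v')\}$ exactly when $1-v\le1-v'$. So we record the locations, the integer parts up to a cap, and the order of the fractional parts.

Let $K=c_{\max}+1$ and $\iota(v)=\min(\lfloor v\rfloor,K)$, and let $\operatorname{frac}(v)=v-\lfloor v\rfloor$. The cap is $c_{\max}+1$ rather than $c_{\max}$ because the value $c_{\max}$ must be distinguished from the larger integers. Let $P$ be the set of all subsets of $Q\times\{0,\dots,K\}$ and $P^+=P\setminus\{\emptyset\}$. A \emph{region word} is an element $(X_0;X_1\cdots X_k)$ of $P\times(P^+)^*$. For a configuration $C$ let $0<f_1<\dots<f_k<1$ be the distinct positive fractional parts of its values, put $f_0=0$, and define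
\[
e(C)=(X_0;X_1\cdots X_k),\qquad X_i=\{(q,\iota(v)):(q,v)\in C,\ \operatorname{frac}(v)=f_i\}.
\]
Every region word $\rho=(X_0;X_1\cdots X_k)$ is of this form: its \emph{canonical configuration}
\[
\operatorname{can}(\rho)=\Big\{\Big(q,\,n+\frac{i}{k+1}\Big):0\le i\le k,\ (q,n)\in X_i\Big\}
\]
satisfies $e(\operatorname{can}(\rho))=\rho$. Removing copies from a configuration shrinks or deletes letters of its region word. Accordingly we put $(X_0;X_1\cdots X_k)\le(Y_0;Y_1\cdots Y_l)$ if $X_0\subseteq Y_0$ and there is a strictly increasing map $h:\{1,\dots,k\}\to\{1,\dots,l\}$ with $X_i\subseteq Y_{h(i)}$ for all $i$.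

\begin{lemma}\label{lem:simulation}
If $e(C)\le e(D)$ and $D\subseteq\mathrm{Acc}(w)$, then $C\subseteq\mathrm{Acc}(\theta(w))$ for some warp $\theta$.
\end{lemma}

\begin{proof}
Let $f_1<\dots<f_k$ and $g_1<\dots<g_l$ be the positive fractional parts in $C$ and in $D$, let $h$ witness $e(C)\le e(D)$, and put $f_0=g_0=0$ and $h(0)=0$. Since $0=g_{h(0)}<\dots<g_{h(k)}<1$ and $0=f_0<\dots<f_k<1$, there is a piecewise linear increasing bijection $\eta$ of $[0,1]$ with $\eta(g_{h(i)})=f_i$ for all $i$ and $\eta(1)=1$. Extend it to $\mathbb{R}$ by $\eta(y+n)=\eta(y)+n$ for $n\in\mathbb{Z}$. The map $\eta$ is meant to act on clock values at time $0$. A copy with value $v'$ at time $0$ is born at time $-v'$, so the corresponding map on times is $\theta(t)=-\eta(-t)$. It is an increasing bijection with $\theta(0)=0$ and $\theta(t+1)=-\eta(-t-1)=-\eta(-t)+1=\theta(t)+1$, hence a warp.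

Let $(q,v)\in C$ with $\operatorname{frac}(v)=f_i$. Because $X_i\subseteq Y_{h(i)}$, there is $(q,v')\in D$ with $\operatorname{frac}(v')=g_{h(i)}$ and $\iota(v')=\iota(v)$. Lemma~\ref{lem:warp} with $s=0$ and $\beta=-v'$ gives $(q,\eta(v'))\in\mathrm{Acc}(\theta(w))$, since $\theta(0)-\theta(-v')=\eta(v')$. Moreover $\eta(v')=\lfloor v'\rfloor+f_i$. If $\iota(v)<K$, then $\lfloor v'\rfloor=\lfloor v\rfloor$ and $\eta(v')=v$. If $\iota(v)=K$, then $\eta(v')$ and $v$ are both at least $K>c_{\max}$, and Lemma~\ref{lem:large} applies. In both cases $(q,v)\in\mathrm{Acc}(\theta(w))$.
\end{proof}

\begin{example}\label{ex:warp}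
In the one-location automaton of Example~\ref{ex:one} let $\gamma=\{(q,0)\}\in P^+$. The configuration $D$ with values $0.2,\,0.5,\,0.7$ has $e(D)=(\emptyset;\gamma\gamma\gamma)$ and accepts the word $w$ with timestamps $0.3,\,0.5,\,0.8$. The configuration $C$ with values $0.1,\,0.9$ has $e(C)=(\emptyset;\gamma\gamma)$. Take $h(1)=1$ and $h(2)=3$, so that $\eta(0.2)=0.1$, $\eta(0.7)=0.9$ and, by linear interpolation, $\eta(0.5)=0.58$. On $[0,1]$ we have $\theta(t)=1-\eta(1-t)$, so $\theta(w)$ has timestamps $0.1,\,0.42,\,0.9$, which include the times $1-0.9$ and $1-0.1$ that $C$ needs. In region words, $e(S_m)$ is the set of all $(X_0;\gamma^k)$ with $X_0\subseteq\{(q,0),(q,1)\}$ and $|X_0|+k\le m$.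
\end{example}

\begin{definition}
A set $S$ of configurations is \emph{closed} if $D\in S$ and $e(C)\le e(D)$ imply $C\in S$.
\end{definition}

Since $|\theta(w)|=|w|$, Lemma~\ref{lem:simulation} says that every $S_m$ is closed. A closed set is determined by its region words: if $e(C)=e(D)$ with $D\in S$, then $C\in S$. So for closed $S,S'$,
\begin{equation}\label{eq:closed}
C\in S\iff e(C)\in e(S),\qquad S\subseteq S'\iff e(S)\subseteq e(S').
\end{equation}
Since $e$ is onto, $e(S)$ is downward closed for $\le$: if $\rho\le\rho'\in e(S)$, then $\operatorname{can}(\rho)\in S$ and so $\rho\in e(S)$.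

This encoding is where the single clock is used. Every copy has one birth time and therefore contributes to exactly one letter of the region word.

\section{Downward-closed languages under inclusion}\label{sec:wqo}

A \emph{quasi-order} is a reflexive and transitive relation $\le$ on a set $A$. It is a \emph{well-quasi-order} (wqo) if every infinite sequence $y_0,y_1,\dots$ in $A$ has indices $i<j$ with $y_i\le y_j$. We use three facts.
\begin{enumerate}
\item[(W1)] Every quasi-order on a finite set is a wqo, because some element repeats.
\item[(W2)] A finite product of wqos, ordered componentwise, is a wqo. Indeed, in a wqo every infinite sequence has an infinite nondecreasing subsequence: the indices $i$ with no $j>i$ such that $y_i\le y_j$ are finite in number, and beyond the last of them one can always continue upward. Now extract subsequences one coordinate at a time.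
\item[(W3)] Higman's lemma~\cite{Higman}: if $(A,\le)$ is a wqo, then $A^*$ is a wqo under the relation that holds between $y_1\cdots y_k$ and $y'_1\cdots y'_l$ if and only if there is a strictly increasing map $h$ with $y_i\le y'_{h(i)}$ for all $i$.
\end{enumerate}
For a finite alphabet $A$ ordered by equality, the order in (W3) is the \emph{subword order}: $u$ is a subword of $u'$ if $u$ arises from $u'$ by deleting letters. By (W1)--(W3), region words are a wqo under $\le$.

What we need, however, is an inclusion between two downward-closed \emph{sets} of region words, and this does not follow from the wqo property of the elements alone.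

\begin{remark}\label{rem:notformal}
Order the pairs $(i,j)$ of natural numbers with $i<j$ by letting $(i,j)\le(k,l)$ if $i=k$ and $j\le l$, or if $j<k$. This relation is reflexive and transitive. It is a wqo: in an infinite sequence either some first coordinate occurs infinitely often, and then two second coordinates are in order, or the first coordinates are unbounded and eventually exceed the second coordinate of the first pair. The sets $D_i=\{(i,j):j>i\}\cup\{(k,l):l<i\}$ are downward closed and pairwise incomparable: for $i<k$ we have $(i,k)\in D_i\setminus D_k$ and $(k,k+1)\in D_k\setminus D_i$.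
\end{remark}

For words over a finite alphabet we obtain the stronger property by describing every downward-closed language by a finite expression and applying Higman's lemma to the expressions. Let $A$ be a finite alphabet. A language is \emph{downward closed} if it contains all subwords of its words. A \emph{block} is a language $(a+\varepsilon)=\{a,\varepsilon\}$ with $a\in A$, or $B^*$ with $B\subseteq A$. A \emph{product} is a concatenation of finitely many blocks. For instance, in Example~\ref{ex:warp} the words $u$ with $(\emptyset;u)\in e(S_m)$ form the product of $m$ blocks $(\gamma+\varepsilon)$.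

\begin{lemma}\label{lem:products}
Every downward-closed language $D\subseteq A^*$ is a finite union of products.
\end{lemma}

\begin{proof}
Call a word of $A^*\setminus D$ minimal if none of its proper subwords lies in $A^*\setminus D$. Distinct minimal words are incomparable, so by Higman's lemma there are finitely many, say $w_1,\dots,w_r$ with $r\ge0$. Every word outside $D$ has a minimal word as a subword (take a shortest subword outside $D$), and no word of $D$ has one, since $D$ is downward closed. So $u\in D$ if and only if no $w_j$ is a subword of $u$.

We read $u$ from left to right and match all $w_j$ greedily. Let $\mu_j(u)$ be the length of the longest prefix of $w_j$ that is a subword of $u$, and let $\sigma(u)=(\mu_1(u),\dots,\mu_r(u))$, the \emph{state} of $u$. Then $u\in D$ if and only if $\mu_j(u)<|w_j|$ for all $j$, so membership in $D$ depends only on the state. For a letter $a$ we have $\mu_j(u)\le\mu_j(ua)\le\mu_j(u)+1$, because a prefix of length $l\ge1$ that embeds in $ua$ has its first $l-1$ letters embedded in $u$. The value $\mu_j(u)+1$ is attained exactly when $\mu_j(u)<|w_j|$ and $a$ is the letter of $w_j$ at position $\mu_j(u)+1$. Hence $\sigma(ua)$ is determined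 by $\sigma(u)$ and $a$, and along the prefixes of a word the state changes at most $N=\sum_j|w_j|$ times. For a state $s$ let $B_s$ be the set of letters that leave $s$ unchanged.

Let $u\in D$. Let $a_1,\dots,a_n$, with $n\le N$, be the occurrences of letters in $u$ at which the state changes, and let $s_0,\dots,s_n$ be the successive states. Then $u$ lies in $B_{s_0}^*a_1B_{s_1}^*\cdots a_nB_{s_n}^*$. Every word of this language passes through the same states and ends in $s_n=\sigma(u)$, so it lies in $D$. Every word of the product
\[
B_{s_0}^*(a_1+\varepsilon)B_{s_1}^*\cdots(a_n+\varepsilon)B_{s_n}^*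
\]
is a subword of such a word, so this product is contained in $D$, and it contains $u$. Only finitely many products of this shape with $n\le N$ exist, and $D$ is the union of those that arise from its words.
\end{proof}

For example, let $A=\{a,b\}$, $w_1=ab$ and $w_2=bb$. The states inside $D$ are $(0,0),(1,0),(0,1),(1,1)$, with $B_s=\emptyset,\{a\},\emptyset,\{a\}$ respectively, and the largest of the resulting products is $(b+\varepsilon)(a+\varepsilon)\{a\}^*=D$, where the blocks $\emptyset^*=\{\varepsilon\}$ are omitted.

\begin{proposition}\label{prop:downwqo}
The downward-closed languages over a finite alphabet $A$ are a wqo under inclusion.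
\end{proposition}

\begin{proof}
There are finitely many blocks, and each contains $\varepsilon$. So if the sequence of blocks of a product $J$ is a subword of the sequence of blocks of a product $J'$, then $J\subseteq J'$: choose $\varepsilon$ in the unused blocks of $J'$. By Higman's lemma over the finite alphabet of blocks, products are a wqo under inclusion. Now let $D_0,D_1,\dots$ be downward closed, and write $D_n=J^n_1\cup\dots\cup J^n_{k_n}$ by Lemma~\ref{lem:products}. Apply Higman's lemma a second time, to the lists $J^n_1\cdots J^n_{k_n}$ regarded as words over the wqo of products. There are $i<j$ and a map $h$ with $J^i_l\subseteq J^j_{h(l)}$ for all $l$, and therefore $D_i\subseteq D_j$.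
\end{proof}

\begin{corollary}\label{cor:closedwqo}
For every $W\ge1$, the $W$-tuples of closed sets of configurations are a wqo under componentwise inclusion.
\end{corollary}

\begin{proof}
For closed $S$ and $X\in P$ let $L_X(S)=\{u\in(P^+)^*:(X;u)\in e(S)\}$. If $u'$ is a subword of $u$, then $(X;u')\le(X;u)$, so $L_X(S)$ is a downward-closed language over the finite alphabet $P^+$. By \eqref{eq:closed}, $S\subseteq S'$ if and only if $L_X(S)\subseteq L_X(S')$ for all $X\in P$. A $W$-tuple of closed sets thus corresponds to a $W|P|$-tuple of downward-closed languages, and Proposition~\ref{prop:downwqo} and (W2) give the claim.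
\end{proof}

\section{Semilinearity of lengths and weights}\label{sec:AB}

\subsection{Lengths}

The sets $S_0,S_1,\dots$ are closed, so Corollary~\ref{cor:closedwqo} with $W=1$ gives $i\ge0$ and $p\ge1$ with $S_i\subseteq S_{i+p}$. By Proposition~\ref{prop:reduction}, $M$ is semilinear. This proves the first half of Theorem~\ref{thm:A}.

\subsection{Every semilinear set occurs}\label{sec:converse}

We describe a counter, with weights so that it can be used again in Section~\ref{sec:C}. Fix $i\ge0$, $p\ge1$ and $\omega:\Sigma\to\mathbb{N}$. For $m\in\mathbb{N}$ let $[m]=m$ if $m<i$, and otherwise let $[m]$ be the element of $\{i,\dots,i+p-1\}$ congruent to $m$ modulo $p$. Then $[[m]+m']=[m+m']$: for $m<i$ there is nothing to prove, and for $m\ge i$ the numbers $[m]+m'$ and $m+m'$ are both at least $i$ and congruent. The \emph{counter} has locations $\ell_0,\dots,\ell_{i+p-1}$ and $\delta(\ell_j,a,I)=\ell_{[j+\omega(a)]}$ for all $I$. By the evaluation form and induction on $|w|$, we have $(\ell_j,v)\in\mathrm{Acc}(w)$ if and only if $\ell_{[j+\omega(w)]}$ is accepting.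

Let $M'=\bigcup_j\{m_j+kp_j:k\in\mathbb{N}\}$ be a finite union. Let $p$ be the product of the nonzero $p_j$ (with $p=1$ if there is none) and let $i$ exceed all $m_j$. For $m\ge i$ we have $m\in M'$ if and only if $m\equiv m_j\pmod{p_j}$ for some $j$ with $p_j\ge1$, and this depends only on $m$ modulo $p$. Hence $m\in M'$ if and only if $[m]\in M'$, for all $m$. Take the counter over a one-letter alphabet with $\omega\equiv1$, initial location $\ell_0$, and accepting locations $\ell_j$ with $j\in M'$. It accepts exactly the timed words with length in $M'$, and timed words of every length exist. This completes the proof of Theorem~\ref{thm:A}.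

\subsection{Weights}

Let $\omega:\Sigma\to\mathbb{N}$, $M_\omega=\{\omega(w):w\in L(\mathcal{A})\}$, and
\[
S^\omega_m=\{C:\ C\subseteq\mathrm{Acc}(w)\text{ for some timed word }w\text{ with }\omega(w)=m\},
\]
with $S^\omega_m=\emptyset$ for $m<0$. These sets are closed by Lemma~\ref{lem:simulation}, because $\omega(\theta(w))=\omega(w)$, and $m\in M_\omega$ if and only if $C_0\in S^\omega_m$ by Lemma~\ref{lem:independent}. Two things change in the recursion. A letter of weight $\omega(a)$ lowers the index by $\omega(a)$, so $S^\omega_m$ depends on a window of earlier sets and one inclusion is replaced by a window of inclusions. Letters of weight $0$ do not lower the index at all, so we absorb them into a closure operator.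

Let $W$ be the maximum of $1$ and all $\omega(a)$. Let $\mathrm{Pre}_a$ be defined like $\mathrm{Pre}$ with the letter fixed to be $a$. Let $Z(S)$ be the set of configurations from which a configuration in $S$ can be reached by finitely many, possibly no, steps $C+d\xrightarrow{a}C'$ with $\omega(a)=0$. Both operators are monotone. A word of weight $m\ge1$ consists of a prefix of weight $0$, its first letter $a$ of positive weight, and a suffix of weight $m-\omega(a)$, and every such concatenation has weight $m$. Splitting and concatenating runs as in the proof of Lemma~\ref{lem:pre} gives
\begin{equation}\label{eq:weightrec}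
S^\omega_m=Z\Big(\bigcup_{a:\ \omega(a)\ge1}\mathrm{Pre}_a\big(S^\omega_{m-\omega(a)}\big)\Big)\qquad(m\ge1).
\end{equation}

\begin{lemma}\label{lem:window}
There are $i\ge0$ and $p\ge1$ with $S^\omega_{i+k}\subseteq S^\omega_{i+p+k}$ for $0\le k<W$. For all such $i$ and $p$, the set $M_\omega$ satisfies \eqref{eq:period}.
\end{lemma}

\begin{proof}
The existence of $i$ and $p$ is Corollary~\ref{cor:closedwqo} for the sequence of tuples $(S^\omega_m,\dots,S^\omega_{m+W-1})$, $m\ge0$. We show $S^\omega_{i+k}\subseteq S^\omega_{i+p+k}$ for all $k\ge0$ by induction. Let $k\ge W$. Then $i+k\ge1$, so \eqref{eq:weightrec} applies to both sets. For $1\le\omega(a)\le W$ we have $0\le k-\omega(a)<k$, so the induction hypothesis gives $S^\omega_{i+k-\omega(a)}\subseteq S^\omega_{i+p+k-\omega(a)}$, and monotonicity of $\mathrm{Pre}_a$, union and $Z$ gives the inclusion for $k$. Testing membership of $C_0$ yields \eqref{eq:period}.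
\end{proof}

Lemmas~\ref{lem:window} and~\ref{lem:onesided} prove Theorem~\ref{thm:B}.

\section{Computing the representation}\label{sec:C}

Let $\omega(a)\ge1$ for all $a$, and let $E_m=e(S^\omega_m)$. The proof of Theorem~\ref{thm:B} does not say how to find $i$, $p$ and the numbers $m_r$ of Lemma~\ref{lem:onesided}. To find $i$ and $p$ we need finite descriptions of the sets $E_m$ on which inclusion is decidable, and we show that finite automata for them can be computed. To find the $m_r$ we must also decide which residues occur at all, and this is an emptiness problem. We identify a region word $(X_0;u)$ with the word $X_0u$ over the alphabet $P$, and we use that regular languages, given by finite automata, are effectively closed under union and concatenation, that nondeterministic automata can be determinized, and that membership and inclusion are decidable.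

\subsection{One step on region words}

For a region word $\rho$ and a letter $a$ put
\[
\mathrm{Del}(\rho)=\{e(\operatorname{can}(\rho)+d):d\ge0\},\qquad
\mathrm{Disc}_a(\rho)=\{e(C'):\operatorname{can}(\rho)\xrightarrow{a}C'\}.
\]

\begin{lemma}\label{lem:step}
The set $E_0$ consists of the region words in which only locations from $F$ occur. For $m\ge1$, we have $\rho\in E_m$ if and only if there are $a\in\Sigma$ with $\omega(a)\le m$, $\rho'\in\mathrm{Del}(\rho)$ and $\rho''\in\mathrm{Disc}_a(\rho')$ with $\rho''\in E_{m-\omega(a)}$.
\end{lemma}

\begin{proof}
Only $\varepsilon$ has weight $0$, which gives the first claim. For $n\ge0$ let $D_{a,n}$ be the set of configurations $B$ with $B\subseteq\mathrm{Acc}((a,0)w')$ for some timed word $w'$ of weight $n$. By Lemma~\ref{lem:independent}, $B\in D_{a,n}$ if and only if $B\xrightarrow{a}C'$ for some $C'\in S^\omega_n$. The set $D_{a,n}$ is closed by Lemma~\ref{lem:simulation}, because $\theta(0)=0$ gives $\theta((a,0)w')=(a,0)\theta(w')$.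

Let $m\ge1$ and $C=\operatorname{can}(\rho)$. By \eqref{eq:closed}, $\rho\in E_m$ if and only if $C\in S^\omega_m$. A word of weight $m$ is nonempty, so this holds if and only if $C+d\in D_{a,n}$ for some $d\ge0$ and some $a$ with $n=m-\omega(a)\ge0$. Put $\rho'=e(C+d)$. Since $D_{a,n}$ is closed, $C+d\in D_{a,n}$ if and only if $\operatorname{can}(\rho')\in D_{a,n}$, that is, if and only if $\operatorname{can}(\rho')\xrightarrow{a}C'$ for some $C'\in S^\omega_n$. By \eqref{eq:closed} again, $C'\in S^\omega_n$ if and only if $e(C')\in E_n$.
\end{proof}

We now describe both sets explicitly. Let $\rho=(X_0;X_1\cdots X_k)$.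

\emph{Discrete steps.} The copy of $\operatorname{can}(\rho)$ that comes from $(q,n)\in X_i$ has its value in $I_n$ if $i=0$ and in $I_{n+1/2}$ if $i\ge1$. It chooses a set $Y_{i,q,n}$ of atoms that satisfies $\delta(q,a,I_n)$ or $\delta(q,a,I_{n+1/2})$, respectively. Atoms without a reset keep the value, and atoms with a reset produce the value $0$. So $\mathrm{Disc}_a(\rho)$ consists of the region words
\begin{equation}\label{eq:disc}
(X_0'\cup R;\ X_1'\cdots X_k'\text{ with the empty letters deleted}),
\end{equation}
taken over all such choices, where $X_i'$ is the set of $(q',n)$ with $q'\in Y_{i,q,n}$ for some $(q,n)\in X_i$, and $R$ is the set of $(q',0)$ such that $x{:=}0.q'$ belongs to some chosen set.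

\emph{Delays.} Let $C=\operatorname{can}(\rho)$, with fractional parts $0=f_0<f_1<\dots<f_k<f_{k+1}=1$. If $d\ge K+1$, then $e(C+d)=e(C+(d-1))$, since in both configurations all values are at least $K$ and corresponding values have the same fractional part. So only $d=n+f$ with $n\in\{0,\dots,K\}$ and $0\le f<1$ matters. For $X\in P$ let $X^{+n}=\{(q,\min(j+n,K)):(q,j)\in X\}$, extended letter by letter to words, and let $\langle X\rangle$ be the one-letter word $X$ if $X\ne\emptyset$ and the empty word otherwise. Let $0<f<1$. The copies of $X_0$ get fractional part $f$ and gain $n$ in the integer part. The copies of $X_i$ with $f_i<1-f$ get fractional part $f_i+f>f$ and gain $n$. Those with $f_i=1-f$ get fractional part $0$ and gain $n+1$. Those with $f_i>1-f$ get fractional part $f_i+f-1\in(0,f)$ and gain $n+1$. Writing $u=X_1\cdots X_k$, the set $\mathrm{Del}(\rho)$ therefore consists of the following region words, for $0\le n\le K$: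
\begin{enumerate}
\item[(a)] $(X_0^{+n};\,u^{+n})$, from $f=0$;
\item[(b)] $(X^{+(n+1)};\,u_2^{+(n+1)}\langle X_0^{+n}\rangle u_1^{+n})$ for each factorization $u=u_1Xu_2$ with $X\in P^+$, from $1-f=f_i$ with $i=|u_1|+1$;
\item[(c)] $(\emptyset;\,u_2^{+(n+1)}\langle X_0^{+n}\rangle u_1^{+n})$ for each factorization $u=u_1u_2$, from $f_i<1-f<f_{i+1}$ with $i=|u_1|$.
\end{enumerate}
In particular $\mathrm{Del}(\rho)$ and $\mathrm{Disc}_a(\rho)$ are finite and computable from $\rho$.

\subsection{The sets $E_m$ are effectively regular}

\begin{lemma}\label{lem:regular}
A finite automaton for $E_m$ is computable from $\mathcal{A}$, $\omega$ and $m$.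
\end{lemma}

\begin{proof}
For a set $E$ of region words let $\mathrm{Del}^{-1}(E)$ and $\mathrm{Disc}_a^{-1}(E)$ be the sets of region words $\rho$ such that $\mathrm{Del}(\rho)$, respectively $\mathrm{Disc}_a(\rho)$, meets $E$. By Lemma~\ref{lem:step}, $E_0$ is regular, and for $m\ge1$ the set $E_m$ is the union of the sets $\mathrm{Del}^{-1}(\mathrm{Disc}_a^{-1}(E_{m-\omega(a)}))$ over all $a$ with $\omega(a)\le m$. All indices on the right are smaller than $m$. So it suffices to show that both operations preserve regularity effectively. Let $\mathcal{B}$ be a deterministic automaton for $E$.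

For $\mathrm{Disc}_a^{-1}(E)$ the one difficulty is that resets produced anywhere in $\rho$ end up in the first letter of \eqref{eq:disc}. A nondeterministic automaton therefore guesses $R\subseteq Q\times\{0\}$ at the start and verifies the guess at the end. Its states are triples $(s,R,R')$, where $s$ is a state of $\mathcal{B}$ and $R'$ collects the resets produced so far. On the first letter $X_0$ it guesses $R$ and the choices for $X_0$ and feeds $X_0'\cup R$ to $\mathcal{B}$. On each later letter $X_i\in P^+$ it guesses the choices for $X_i$ and feeds $X_i'$ to $\mathcal{B}$ if $X'_i\neq\emptyset$. It accepts if $s$ is accepting and $R'=R$.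

For $\mathrm{Del}^{-1}(E)$ we treat each of (a)--(c) for each $n$ and $X_0$ and take the finite union. In case (a), run $\mathcal{B}$ on the image under the letter-to-letter map $X\mapsto X^{+n}$. In case (b) the two parts of $u$ are exchanged, so we guess the state of $\mathcal{B}$ at the cut. Fix also $X$, and for a state $s$ of $\mathcal{B}$ let $U_2^s$ be the set of $u_2\in(P^+)^*$ such that $X^{+(n+1)}u_2^{+(n+1)}$ leads from the initial state to $s$, and let $U_1^s$ be the set of $u_1\in(P^+)^*$ such that $\langle X_0^{+n}\rangle u_1^{+n}$ leads from $s$ to an accepting state. Both are regular, and the region words with first letter $X_0$ for which (b) gives a word in $E$, for this $n$ and $X$, form the language $\bigcup_sX_0\,U_1^s\,X\,U_2^s$. In case (c), define $U_2^s$ with the first letter $\emptyset\in P$ in place of $X^{+(n+1)}$ and take $\bigcup_sX_0\,U_1^s\,U_2^s$.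
\end{proof}

\subsection{Emptiness}

For $\rho_0=e(C_0)$ the next lemma says that non-emptiness of $L(\mathcal{A})$ is decidable. This is also a theorem of Lasota and Walukiewicz~\cite{LW}. We include a proof to be independent of modeling details.

\begin{lemma}\label{lem:empty}
Given a one-clock ATA and a region word $\rho_0$, it is decidable whether some timed word has an accepting run from $\operatorname{can}(\rho_0)$.
\end{lemma}

\begin{proof}
Take $\omega\equiv1$ and let $\mu(\rho)=\min\{m:\rho\in E_m\}\in\mathbb{N}\cup\{\infty\}$. We must decide whether $\mu(\rho_0)<\infty$. Write $\rho\to\rho''$ if $\rho''\in\mathrm{Disc}_a(\rho')$ for some $a\in\Sigma$ and $\rho'\in\mathrm{Del}(\rho)$. Every $\rho$ has a finite, computable set of successors, and by Lemma~\ref{lem:step}, $\rho\in E_{m+1}$ if and only if some successor lies in $E_m$. Since each $E_m$ is downward closed, $\rho\le\rho'$ implies $\mu(\rho)\le\mu(\rho')$. So a shortest path to $E_0$ never visits a region word above an earlier one, and the search may be cut off when this happens.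

Build a tree with root $\rho_0$ in which the children of a node are its successors, except that a node $\rho$ with a proper ancestor $\rho'\le\rho$ gets no children. An infinite branch $\rho_0,\rho_1,\dots$ would contain $\rho_i\le\rho_j$ with $i<j$, since region words are a wqo, and then $\rho_j$ would have no children. The tree is finitely branching, so by K\"onig's lemma (an infinite, finitely branching tree has an infinite branch) it is finite, and it can be computed.

We claim that $\mu(\rho_0)<\infty$ if and only if the tree has a node in $E_0$. If a node at depth $j$ lies in $E_0$, then going up the branch its ancestors lie in $E_1,E_2,\dots$, and $\rho_0\in E_j$. Conversely, let $\mu(\rho_0)<\infty$. Every $\rho$ with $1\le\mu(\rho)<\infty$ has a successor with smaller $\mu$, so there is a path $\rho_0\to\rho_1\to\dots\to\rho_j$ along which $\mu$ strictly decreases to $\mu(\rho_j)=0$. For $i<i'\le j$ the relation $\rho_i\le\rho_{i'}$ would give $\mu(\rho_i)\le\mu(\rho_{i'})$, which is false. So the path is never cut off, it lies in the tree, and $\rho_j\in E_0$.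
\end{proof}

\subsection{Proof of Theorem~\ref{thm:C}}

Enumerate the pairs $i\ge0$, $p\ge1$, and use Lemma~\ref{lem:regular} to test whether $E_{i+k}\subseteq E_{i+p+k}$ for all $0\le k<W$. By \eqref{eq:closed} this is the condition of Lemma~\ref{lem:window}. So the search terminates, and $M_\omega$ satisfies \eqref{eq:period} for the pair found. By Lemma~\ref{lem:onesided} it remains to compute $M_\omega\cap[0,i)$ and the numbers $m_r$. Membership $m\in M_\omega$ is equivalent to $e(C_0)\in E_m$ and hence decidable, which gives $M_\omega\cap[0,i)$.

Fix a residue $r$. Let $\mathcal{A}'$ be the disjoint union of $\mathcal{A}$ and the counter of Section~\ref{sec:converse} for $i,p,\omega$, with accepting locations $F\cup\{\ell_j\}$, where $j\in\{i,\dots,i+p-1\}$ is congruent to $r$ modulo $p$. The formulas at locations of $\mathcal{A}$ mention only locations of $\mathcal{A}$, and the formulas at locations of the counter mention only locations of the counter, so by the evaluation form each part accepts in $\mathcal{A}'$ as it does alone. By Lemma~\ref{lem:independent}, $w$ has an accepting run in $\mathcal{A}'$ from $C'=\{(q_0,0),(\ell_0,0)\}$ if and only if $w\in L(\mathcal{A})$ and $[\omega(w)]=j$,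 that is, $\omega(w)\ge i$ and $\omega(w)\equiv r\pmod p$. Since $C'=\operatorname{can}(e(C'))$, Lemma~\ref{lem:empty} decides whether such a $w$ exists. If it does, we find $m_r$ by testing $e(C_0)\in E_m$ for $m=j,j+p,j+2p,\dots$. This proves Theorem~\ref{thm:C}.

\begin{remark}
Positivity of the weights is used in Lemma~\ref{lem:step}, where it makes $E_0$ explicit and removes the operator $Z$ from the recursion \eqref{eq:weightrec}. We make no computability claim when the weight $0$ is allowed.
\end{remark}

\section{Limits: Parikh images and two clocks}\label{sec:D}

Both constructions use $\Sigma=\{a,b\}$ and $c_{\max}=1$. The letters $a$ mark the integer times and the letters $b$ form a pattern in each unit of time. Call a timed word \emph{framed}, with $n\ge1$ units, if it has exactly $n$ letters $a$, at the times $0,1,\dots,n-1$, and every $b$ lies in one of the open intervals $(k,k+1)$ with $0\le k\le n-1$, which we call \emph{unit $k$}. For a framed word let $T_k\subseteq(0,1)$ be the set of fractional parts of the timestamps of the $b$'s in unit $k$. The model case is the word $w_n$ with $n$ units and exactly one $b$ at each time $k+2^{-j}$ for $1\le j\le k+1$ and $0\le k\le n-1$;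 see Figure~\ref{fig:w3}.

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\draw[line width=4pt,gray!45] (4,1)--(8,1) (2,0)--(8,0);
\draw (0,2)--(8,2) (0,1)--(8,1) (0,0)--(8,0);
\draw[dashed] (4,2)--(4,0) (2,1)--(2,0);
\fill (4,2) circle (2.5pt) (4,1) circle (2.5pt) (2,1) circle (2.5pt) (4,0) circle (2.5pt) (2,0) circle (2.5pt) (1,0) circle (2.5pt);
\node[draw,fill=white,inner sep=2pt] at (0,2) {$a$};
\node[draw,fill=white,inner sep=2pt] at (0,1) {$a$};
\node[draw,fill=white,inner sep=2pt] at (0,0) {$a$};
\node[left] at (-0.3,2) {$[0,1)$};
\node[left] at (-0.3,1) {$[1,2)$};
\node[left] at (-0.3,0) {$[2,3)$};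
\node[below] at (1,-0.1) {$\tfrac18$};
\node[below] at (2,-0.1) {$\tfrac14$};
\node[below] at (4,-0.1) {$\tfrac12$};
\end{tikzpicture}
\caption{The timed word $w_3$. Each row is one unit of time, read from left to right, and the horizontal position is the fractional part of the timestamp. Boxes are letters $a$ and dots are letters $b$. One clock can force every $b$ to reappear one time unit later (dashed lines) and a new $b$ to appear to the left of all old ones. A second clock can in addition keep the gray intervals, between and after the repeated $b$'s, free of further $b$'s.}
\label{fig:w3}
\end{figure}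

\subsection{A quadratic Parikh image with one clock}

The automaton $\mathcal{A}_1$ has the locations $\mathsf{start}$ (initial), $\mathsf{main}$, $\mathsf{next}$, $\mathsf{rep}$, $\mathsf{rep}'$, $\mathsf{low}$, $\mathsf{low}'$, of which $\mathsf{main}$, $\mathsf{rep}$, $\mathsf{low}$ are accepting. In the following list $J$ ranges over $\{0\}$ and $(0,1)$, and all entries not listed are $\mathit{false}$.
\begin{align*}
&\delta(\mathsf{start},a,\{0\})=\mathsf{main}\wedge\mathsf{next},
&&\delta(\mathsf{next},b,(0,1))=x{:=}0.\mathsf{low},\\
&\delta(\mathsf{main},a,\{1\})=x{:=}0.\mathsf{main}\wedge x{:=}0.\mathsf{next},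
&&\delta(\mathsf{main},b,(0,1))=\mathsf{main}\wedge x{:=}0.\mathsf{rep},\\
&\delta(\mathsf{rep},b,J)=\mathsf{rep},
&&\delta(\mathsf{rep},a,(0,1))=\mathsf{rep}',\\
&\delta(\mathsf{rep}',b,J)=\mathsf{rep}',
&&\delta(\mathsf{rep}',b,\{1\})=\mathit{true},\\
&\delta(\mathsf{low},b,J)=\mathsf{low},
&&\delta(\mathsf{low},a,(0,1))=\mathsf{low}',\\
&\delta(\mathsf{low}',b,(0,1))=\mathit{true}.
\end{align*}

\begin{lemma}\label{lem:A1}
The automaton $\mathcal{A}_1$ accepts $w$ if and only if $w$ is framed, with $n$ units say, and
\begin{enumerate}
\item[(i)] $T_k\ne\emptyset$ for $0\le k\le n-1$;
\item[(ii)] $T_k\subseteq T_{k+1}$ for $0\le k<n-1$;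
\item[(iii)] $\min T_{k+1}<\min T_k$ for $0\le k<n-1$.
\end{enumerate}
\end{lemma}

\begin{proof}
No formula contains $\vee$, so by the evaluation form $w$ is accepted if and only if none of the copies named by the formulas meets $\mathit{false}$ or ends in a nonaccepting location. We go through the copies.

The location $\mathsf{start}$ requires a first letter $a$ at time $0$. From then on there is one copy in $\mathsf{main}$, born at the time $k$ of the last $a$. It allows a $b$ only in $(k,k+1)$ and an $a$ only at $k+1$. So $\mathsf{start}$ and $\mathsf{main}$ succeed exactly on framed words. Assume that $w$ is framed.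

The $a$ at time $k$ creates a copy in $\mathsf{next}$, born at $k$, which requires a next letter, namely a $b$ in unit $k$. This is (i), which we also assume from now on.

A $b$ at time $t$ in unit $k$ creates a copy in $\mathsf{rep}$, born at $t$. It sees the remaining $b$'s of unit $k$ at clock values in $[0,1)$ and stays. If $k=n-1$, the word ends and $\mathsf{rep}$ is accepting. Otherwise it reads the $a$ at $k+1$ with clock value $k+1-t\in(0,1)$ and moves to $\mathsf{rep}'$. There it lets $b$'s before time $t+1$ pass, succeeds on a $b$ at $t+1$, and fails on a later $b$, on an $a$, and at the end of the word. As $t+1$ lies in unit $k+1$, it succeeds exactly when $\operatorname{frac}(t)\in T_{k+1}$. This is (ii).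

The first $b$ of unit $k$, at time $t_k=k+\min T_k$, creates through $\mathsf{next}$ a copy in $\mathsf{low}$, born at $t_k$. It passes the rest of unit $k$ as $\mathsf{rep}$ does, and it accepts if $k=n-1$. Otherwise it moves to $\mathsf{low}'$ on the $a$ at $k+1$. The next letter is the $b$ at $t_{k+1}$, and the clock value $t_{k+1}-t_k=1+\min T_{k+1}-\min T_k>0$ must be below $1$. This is (iii).
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:D}(1)]
Let $w$ be accepted, with $n$ units. By (ii) and (iii), $T_{k+1}$ contains $T_k$ and an element smaller than all elements of $T_k$, so with (i) we get $|T_k|\ge k+1$ and $\#_b(w)\ge\sum_{k<n}(k+1)=n(n+1)/2$. Conversely, let $n\ge1$ and $m\ge n(n+1)/2$. Append to $w_n$ another $m-n(n+1)/2$ letters $b$ with the timestamp $n-1/2$ of its last letter. This word is framed with $T_k=\{2^{-j}:1\le j\le k+1\}$, so (i)--(iii) hold, and it has $n$ letters $a$ and $m$ letters $b$. So the Parikh image is as stated.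

Suppose that it is a finite union of linear sets. If all periods $z_1,\dots,z_l$ of all these sets had first coordinate $0$, the first coordinate would be bounded on the union. So the image contains $(n_0,m_0)+k(\alpha,\alpha')$ for all $k\in\mathbb{N}$, with some $\alpha\ge1$. Then $m_0+k\alpha'\ge(n_0+k\alpha)(n_0+k\alpha+1)/2\ge k^2/2$ for all $k$, which fails for large $k$. Finally, the Parikh image is the set of weights for $\omega(a)=(1,0)$ and $\omega(b)=(0,1)$.
\end{proof}

For weights in $\mathbb{N}^2$ the backward sets are still closed. What breaks down is the induction in Lemma~\ref{lem:window}: to cover a quadrant of indices it would have to start from inclusions along the whole boundary of the quadrant, which is infinite, whereas Corollary~\ref{cor:closedwqo} concerns tuples of fixed finite length.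

\subsection{Quadratic lengths with two clocks}\label{sec:twoclocks}

A \emph{two-clock ATA} has clocks $x$ and $y$. Copies are triples $(q,v,v')$, the initial configuration is $\{(q_0,0,0)\}$, a delay is added to both values, the formula that a copy must satisfy on the letter $\sigma$ is $\delta(q,\sigma,I_v,I_{v'})$, and an atom may reset any subset of $\{x,y\}$. Runs and acceptance are defined as before, and the definition of $\mathrm{Acc}$, its evaluation form and Lemma~\ref{lem:independent} carry over word for word.

The lengths of the words accepted by $\mathcal{A}_1$ are all numbers $m\ge2$, because nothing bounds the number of $b$'s from above. To obtain exactly $k+1$ letters $b$ in unit $k$ we exclude the three sources of further $b$'s: repeated timestamps, more than one $b$ in unit $0$ or to the left of $\min T_k$ in unit $k+1$, and new $b$'s to the right of $\min T_k$ in unit $k+1$. The first two are excluded with one clock. For the third, let $t$ be the timestamp of a $b$ and $t'$ the timestamp of the letter that follows it. We forbid $b$'s in $(t+1,t'+1)$, and a copy that checks this must remember both $t$ and $t'$. The intervals that follow an $a$ are not subject to this rule,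 since that is where the new $b$ appears.

The automaton $\mathcal{A}_2$ arises from $\mathcal{A}_1$, whose locations ignore $y$, by four changes. Below, $\sigma$ is any letter, and we describe guards by conditions on the clock values when the letter is read.
\begin{enumerate}
\item[(iv)] To the three listed formulas at $\mathsf{start}$ and $\mathsf{main}$ add the conjunct $x{:=}0.\mathsf{strict}$. The location $\mathsf{strict}$ is accepting, and on $\sigma$ its formula is $\mathit{false}$ if $x=0$ and $\mathit{true}$ otherwise. Every letter is read by $\mathsf{start}$ or $\mathsf{main}$, so the condition is: \emph{the timestamps are strictly increasing.}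
\item[(v)] To the formula at $\mathsf{start}$ add the conjunct $\mathsf{one}$. Regardless of the clocks, $\mathsf{one}$ has the formula $\mathsf{one}'$ on $b$ and $\mathit{false}$ on $a$, and $\mathsf{one}'$ has $\mathit{true}$ on $a$ and $\mathit{false}$ on $b$. Both are accepting. Given (i), the condition is: \emph{unit $0$ contains exactly one $b$.}
\item[(vi)] Replace the formula $\mathit{true}$ at $\mathsf{low}'$ by $\mathsf{low}''$. The location $\mathsf{low}''$ is not accepting, and its formula is $\mathit{true}$ on $b$ with $x=1$ and $\mathit{false}$ otherwise. The copy born at $t_k$ now requires (iii) and a further letter, namely a $b$ at time $t_k+1$. So the condition is: \emph{for $k<n-1$, the first $b$ of unit $k+1$ has fractional part below $\min T_k$, and it is followed by a $b$ with fractional part $\min T_k$ in the same unit.}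
\item[(vii)] To the formula at $\mathsf{main}$ on $b$ add the conjunct $x{:=}0.\mathsf{gap}$. The formula at $\mathsf{gap}$ is $y{:=}0.\mathsf{gap}'$ in all cases. The formula at $\mathsf{gap}'$ is $\mathit{true}$ on $\sigma$ if $y\ge1$, it is $\mathit{false}$ on $b$ if $x>1$ and $y<1$, and it is $\mathsf{gap}'$ in all other cases. Both are accepting. For a $b$ at time $t$ in unit $k$ followed by a letter at time $t'$, the copy in $\mathsf{gap}'$ has $x=s-t$ and $y=s-t'$ at time $s$. It stays until time $t'+1$ and fails exactly on a $b$ with $t+1<s<t'+1$. Since $t'\le k+1<t+1$, every letter in that interval comes after the letter at $t'$ and is seen by the copy. So the condition is: \emph{if a $b$ occurs at time $t$ and the next letter at time $t'$, then no $b$ has its timestamp in $(t+1,t'+1)$.}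
\end{enumerate}
As in the proof of Lemma~\ref{lem:A1}, there is no $\vee$, so $\mathcal{A}_2$ accepts $w$ if and only if $w$ is framed and satisfies (i), (ii) and the four conditions (iv)--(vii).

\begin{proof}[Proof of Theorem~\ref{thm:D}(2)]
Let $w$ be accepted, with $n$ units, and let $k<n-1$. By (vi), exactly one element of $T_{k+1}$ is smaller than $\min T_k$. Suppose that some $f\in T_{k+1}\setminus T_k$ has $f>\min T_k$. Let $g$ be the largest element of $T_k$ below $f$. By (iv) there is exactly one $b$ at time $t=k+g$, and the next letter, which exists because $k<n-1$, has a timestamp $t'>t$. If it is a $b$ of unit $k$, its fractional part is an element of $T_k$ larger than $g$, hence larger than $f$ by the choice of $g$ and $f\notin T_k$. Otherwise it is the $a$ at $t'=k+1$. In both cases $t<k+f<t'$, so the $b$ at time $k+1+f$ violates (vii). Together with (ii) this gives $|T_{k+1}|=|T_k|+1$, and $|T_0|=1$ by (v). By (iv), unit $k$ contains exactly $|T_k|=k+1$ letters $b$, so $|w|=n+n(n+1)/2=n(n+3)/2$.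

Conversely, $w_n$ is accepted for every $n\ge1$. It is framed with $T_k=\{2^{-j}:1\le j\le k+1\}$, which gives (i) and (ii). Its timestamps are distinct and unit $0$ contains only the $b$ at $1/2$, which gives (iv) and (v). The first two $b$'s of unit $k+1$ have fractional parts $2^{-(k+2)}$ and $2^{-(k+1)}=\min T_k$, which gives (vi). For (vii), take a $b$ at time $t$ in unit $k$, followed by a letter at time $t'$. If $k=n-1$, then $t+1>n$ exceeds all timestamps. If $k<n-1$, then $(t+1,t'+1)$ lies in unit $k+1$, and its fractional parts lie strictly between $\operatorname{frac}(t)\in T_k$ and the next element of $T_k\cup\{1\}$. The only element of $T_{k+1}\setminus T_k$ is $2^{-(k+2)}<\operatorname{frac}(t)$, so no $b$ lies in the interval.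

The set of lengths is therefore $\{n(n+3)/2:n\ge1\}$. An infinite semilinear subset of $\mathbb{N}$ contains a progression $\{m_0+kp:k\in\mathbb{N}\}$ with $p\ge1$, so beyond $m_0$ its consecutive elements differ by at most $p$. Here the $n$th and $(n+1)$st elements differ by $n+2$, which is unbounded.
\end{proof}

\begin{remark}
Section~\ref{sec:backward} up to Proposition~\ref{prop:reduction} does not depend on the number of clocks. So for $\mathcal{A}_2$ we have $S_i\not\subseteq S_j$ for all $i<j$, and no analogue of Corollary~\ref{cor:closedwqo} that covers the sets $S_m$ can hold for two clocks. A copy in $\mathsf{gap}'$ has two birth times and ties together two positions in the order of fractional parts, which a region word cannot record. By Theorem~\ref{thm:A}, no one-clock ATA accepts $L(\mathcal{A}_2)$.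
\end{remark}

\begin{thebibliography}{9}

\bibitem{Danieli}
Yoav Danieli, \emph{A pumping-like lemma for languages over infinite alphabets}, arXiv:2512.23403 (2025).

\bibitem{Higman}
G.~Higman, \emph{Proc. London Math. Soc.} (1952).

\bibitem{LW}
Lasota and Walukiewicz, \emph{ACM TOCL} (2008).

\end{thebibliography}
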